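# Presenting finite groups by conjugation and powers, and why $A_4$ resists

## The guess "every finite group", tried on cyclic groups, the four-group and $S_3$

Suppose we may write a presentation of a group using only two kinds of relations: "this generator conjugated by that one is a third generator" and "this power of a generator is that generator". A commutation $ab=ba$ is allowed, since it says $aba^{-1}=b$. An order $a^m=1$ is allowed, and so is $b^n=a^l$. A bare product relation such as $ab=c$ is not. Which finite groups have such a presentation? The answer one would first guess is: all of them. A finite group has many conjugation and power relations, and we may use them all. Let us make the question precise and test the guess. The question is from Markus Szymik and Torstein Vik, "Groups, conjugation and powers", arXiv:2111.08998 (2021).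

**Definition (quandle).** A quandle is a set $Q$ with a binary operation $\rhd$ such that $x\rhd x=x$ for all $x$, each map $y\mapsto x\rhd y$ is a bijection of $Q$, and $x\rhd(y\rhd z)=(x\rhd y)\rhd(x\rhd z)$ for all $x,y,z$.

**Definition (power quandle).** A power quandle is a quandle $(P,\rhd)$ with a distinguished element $e\in P$, the unit, and maps $P\to P$, $x\mapsto x^n$, one for every integer $n$, such that for all $x,y\in P$ and $m,n\in\mathbb Z$:

- $x^1=x$, $x^0=e$, $(x^m)^n=x^{mn}$;
- $(x\rhd y)^n=x\rhd(y^n)$;
- $x^n\rhd y=(x\rhd)^n(y)$, where $(x\rhd)^n$ is the $n$-th power of the bijection $y\mapsto x\rhd y$ (in particular $e\rhd y=y$).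

Morphisms preserve $\rhd$, the unit and all power maps.

Every group $G$ gives a power quandle $\mathrm{Pq}(G)$: the set $G$ with $g\rhd h=ghg^{-1}$, the identity as unit, and the usual powers. A smaller example lives inside $S_3$: the set $\{e,(12),(13),(23)\}$ is stable under conjugation by its elements and under powers, so it is a power quandle with four elements.

**Definition (the group of a power quandle).** For a power quandle $P$, the group $\mathrm{Gr}(P)$ is generated by symbols $[x]$, $x\in P$, subject to
$$[x\rhd y]=[x][y][x]^{-1},\qquad [x^n]=[x]^n\qquad(x,y\in P,\ n\in\mathbb Z).\tag{1}$$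

A morphism $\varphi:P\to\mathrm{Pq}(H)$ induces a homomorphism $\mathrm{Gr}(P)\to H$, $[x]\mapsto\varphi(x)$, because the relations (1) hold among the elements $\varphi(x)$. In other words, $\mathrm{Gr}$ is left adjoint to $\mathrm{Pq}$. Also $[e]=[x^0]=[x]^0=1$.

**Definition (pq-generated).** A group $G$ is pq-generated when $G\cong\mathrm{Gr}(P)$ for some power quandle $P$.

The sensible first attempt is to take $P=\mathrm{Pq}(G)$, that is, to use all conjugation and power relations of $G$ at once. The map $[g]\mapsto g$ is a surjection $\mathrm{Gr}(\mathrm{Pq}(G))\to G$, and we ask whether it is injective.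

For $G=\langle a\rangle$ cyclic of order $m$, it is. The group $\mathrm{Gr}(\mathrm{Pq}(G))$ is generated by $[a]$, since $[a^n]=[a]^n$, and $[a]^m=[e]=1$. So its order is at most $m$.

For $G=\{e,a,b,c\}$ the four-group, it is not. The relations (1) say exactly that $[a],[b],[c]$ commute and have square $1$, so $\mathrm{Gr}(\mathrm{Pq}(G))\cong(\mathbb Z/2)^3$. Nothing expresses $ab=c$. This is the exact point at which the first attempt stops: an element which is neither a conjugate nor a power of the other elements becomes a new free direction. The repair is to leave $c$ out. With $P=\{e,a,b\}$ the group $\mathrm{Gr}(P)$ is generated by two commuting elements of order dividing $2$, so it is the four-group.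

For $S_3$, take $P=\{e,(12),(13),(23)\}$ and write $\alpha,\beta,\gamma$ for the generators belonging to the three transpositions. The relations include $\alpha^2=\beta^2=\gamma^2=1$ and $\alpha\beta\alpha=\gamma=\beta\alpha\beta$. So $\mathrm{Gr}(P)$ is a quotient of $\langle\alpha,\beta\mid\alpha^2,\beta^2,\alpha\beta\alpha=\beta\alpha\beta\rangle\cong S_3$, and it maps onto $S_3$. Hence $\mathrm{Gr}(P)\cong S_3$.

So far the guess holds, once $P$ is chosen with care. There is a tension, though. If $P$ is too large, it creates unwanted new directions. If $P$ is too small, it may not supply enough relations. We shall see that for $A_4$ both dangers strike at once and no choice of $P$ is left. The guess is false.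

## Candidates inside the group: normal power-closed subsets

From now on $G$ is a finite group. A priori $P$ is an arbitrary abstract power quandle. The first task is to show that only subsets of $G$ need to be tried.

**Definition (npc set).** A subset $Q\subseteq G$ is normal power-closed (npc) if $e\in Q$ and $Q$ is stable under conjugation by $G$ and under all power maps.

Such a $Q$ is a power quandle: the inverse of $y\mapsto xyx^{-1}$ is conjugation by $x^{-1}\in Q$, and the other axioms are inherited from $\mathrm{Pq}(G)$. In $S_3$, the set of $e$ and the transpositions is npc; in a group of order $3$, the set $\{e,g\}$ with $g\ne e$ is not, as it misses $g^{-1}$. If a subset $Q$ of $\mathrm{Pq}(G)$ contains $e$, is closed under $\rhd$ and powers, and generates $G$, then it is npc: it is stable under conjugation by its elements and by their inverses (which lie in $Q$), hence by all of $G$.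

For an npc set $Q$ generating $G$, let $\pi_Q:\mathrm{Gr}(Q)\to G$, $[x]\mapsto x$. It is surjective.

**Lemma 1.** $G$ is pq-generated if and only if there is an npc set $Q$ generating $G$ such that $\pi_Q$ is an isomorphism.

**Proof.** If $\pi_Q$ is an isomorphism, take $P=Q$. Conversely, let $\theta:\mathrm{Gr}(P)\to G$ be an isomorphism. By (1), $x\mapsto\theta([x])$ is a morphism $P\to\mathrm{Pq}(G)$. Its image $Q$ contains $e$, is closed under $\rhd$ and powers, and generates $G$, because the $[x]$ generate $\mathrm{Gr}(P)$. So $Q$ is npc. The surjective morphism $P\to Q$ induces a surjection $\mathrm{Gr}(P)\to\mathrm{Gr}(Q)$, $[x]\mapsto[\theta([x])]$. Its composite with $\pi_Q$ is $\theta$, since both send $[x]$ to $\theta([x])$. As $\theta$ is injective, so is the surjection $\mathrm{Gr}(P)\to\mathrm{Gr}(Q)$. It is therefore an isomorphism, and so is $\pi_Q$. $\square$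

How far can $\mathrm{Gr}(Q)$ be from $G$? The next lemma says: only by a finite central kernel. We recall Schur's theorem: if the center of a group has finite index, its derived subgroup is finite.

**Lemma 2.** Let $Q$ be npc and generate $G$. Then
$$u[y]u^{-1}=[\pi_Q(u)\,y\,\pi_Q(u)^{-1}]\qquad(u\in\mathrm{Gr}(Q),\ y\in Q),\tag{2}$$
the kernel of $\pi_Q$ is central, and $\mathrm{Gr}(Q)$ is finite.

**Proof.** For $u=[x]$, formula (2) is a defining relation. For $u=[x]^{-1}$ it is the relation for $x^{-1}$, because $[x]^{-1}=[x^{-1}]$. If (2) holds for $u$ and $v$, it holds for $uv$, so it holds for all $u$. If $\pi_Q(u)=e$, then (2) says that $u$ commutes with every generator, so $u$ is central. Hence the center of $\mathrm{Gr}(Q)$ has finite index, and the derived subgroup is finite by Schur's theorem. The abelianization is generated by the finitely many images of the $[x]$, and these are torsion, since $[x]^{m}=[x^m]=[e]=1$ for $m$ the order of $x$. So the abelianization is finite too. $\square$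

We can now confirm the guess for a good supply of groups. Recall that $G$ is metacyclic if it has a cyclic normal subgroup with cyclic quotient.

**Proposition 3.** Finite abelian groups and finite metacyclic groups are pq-generated. Hence every group of order $\le12$ other than $A_4$ is pq-generated.

**Proof.** Let $G=\prod_i\langle a_i\rangle$ be abelian and $Q=\bigcup_i\langle a_i\rangle$, which is npc and generates $G$. In $\mathrm{Gr}(Q)$ all generators commute, because conjugation in $G$ is trivial. The group is generated by the $[a_i]$, since $[a_i^n]=[a_i]^n$, and the order of $[a_i]$ divides that of $a_i$. So $|\mathrm{Gr}(Q)|\le|G|$, and the surjection $\pi_Q$ is an isomorphism.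

Let $G$ be metacyclic, with $\langle a\rangle\trianglelefteq G$ of order $m$ and $G/\langle a\rangle$ cyclic of order $n$, generated by the image of $b$. Then $bab^{-1}=a^k$ and $b^n=a^l$ for some $k,l$, and
$$G=\langle a,b\mid a^m=1,\ bab^{-1}=a^k,\ b^n=a^l\rangle .$$
Indeed, in the presented group $b\langle a\rangle b^{-1}\subseteq\langle a\rangle$, with equality because $\langle a\rangle$ is finite. So $\langle a\rangle$ is normal of order at most $m$, with cyclic quotient of order at most $n$. The presented group has order at most $mn=|G|$ and maps onto $G$.

Put $Q=\langle a\rangle\cup\{gb^jg^{-1}:g\in G,\ j\in\mathbb Z\}$. It is npc and generates $G$. In $\mathrm{Gr}(Q)$ we have $[a]^m=[e]=1$, $[b][a][b]^{-1}=[a^k]=[a]^k$, and $[b]^n=[b^n]=[a^l]=[a]^l$. So $a\mapsto[a]$, $b\mapsto[b]$ defines a homomorphism $\sigma:G\to\mathrm{Gr}(Q)$ with $\pi_Q\sigma=\mathrm{id}$. It is surjective: its image contains each $[a^i]=[a]^i$, and given $g$ choose a word $w$ in $[a],[b]$ with $\pi_Q(w)=g$; then $[gb^jg^{-1}]=w[b]^jw^{-1}$ by (2). So $\sigma$ is bijective, and $\pi_Q$ is an isomorphism.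

The non-abelian groups of order $\le12$ are $S_3$, the dihedral groups $D_4,D_5,D_6$ of orders $8,10,12$, the quaternion group $Q_8$, the dicyclic group $\mathrm{Dic}_3$ of order $12$, and $A_4$. All but $A_4$ have a cyclic subgroup of index $2$, so they are metacyclic. $\square$

## The two generating npc sets of $A_4$

By Lemma 1, deciding the case of $A_4$ means running through its npc generating sets. The conjugacy classes of $A_4$ are $\{e\}$, the three involutions, and two classes of four $3$-cycles, which are exchanged by inversion. An npc set which generates $A_4$ must contain a $3$-cycle, since the involutions generate only the four-group. It then contains all eight $3$-cycles. So there are exactly two candidates,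
$$Q_1=\{e\}\cup\{\text{3-cycles}\},\qquad Q_2=A_4.$$

The set $Q_2$ is too large. Let $f:Q_2\to\mathbb Z/2$ be $1$ on involutions and $0$ elsewhere. It is conjugation-invariant, and $f(z^n)=nf(z)$: for an involution $z$, $z^n$ is $z$ or $e$ according to the parity of $n$, and powers of $e$ and of $3$-cycles are not involutions. So $[z]\mapsto f(z)$ respects (1) and gives a surjection $\mathrm{Gr}(Q_2)\to\mathbb Z/2$. But $A_4$ is generated by elements of order $3$ and has no quotient of order $2$. Hence $\mathrm{Gr}(Q_2)\not\cong A_4$.

The set $Q_1$ is too small. The group $SL(2,3)$ acts on the four lines of $\mathbb F_3^2$ with kernel $\{\pm1\}$. The image has order $12$ and so is the subgroup $A_4$ of index $2$ in $S_4$. Each $3$-cycle $y$ has two lifts to $SL(2,3)$, negatives of each other, and exactly one of them, $\lambda(y)$, has order $3$ (if $z$ is a lift, then $z^3=\pm1$ and $(-z)^3=-z^3$). By uniqueness, $\lambda$ respects inversion and conjugation; with $\lambda(e)=1$ it is a morphism $Q_1\to\mathrm{Pq}(SL(2,3))$ and induces $\mathrm{Gr}(Q_1)\to SL(2,3)$. The image maps onto $A_4$. If it were not all of $SL(2,3)$, it would have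 order $12$ and meet $\{\pm1\}$ trivially. But $-1$ is the only involution of $SL(2,3)$ (a matrix with square $1$ in odd characteristic is diagonalizable with eigenvalues $\pm1$, and determinant $1$ forces $\pm1$ itself), and a group of order $12$ contains an involution. So $|\mathrm{Gr}(Q_1)|\ge24$.

Neither candidate works. So **$A_4$ is not pq-generated**, and with Proposition 3 it is the unique smallest group that is not.

## Elements of even order against double covers

We now separate what was special to $A_4$ from what is general. First, the lifts $\lambda$.

**Definition ($Q$-section, splitting).** Let $1\to A\to E\xrightarrow{\pi}G\to1$ be a central extension and $Q\subseteq G$ an npc set. A $Q$-section is a map $s:Q\to E$ with $\pi s=\mathrm{id}$, $s(x^n)=s(x)^n$ for all $n\in\mathbb Z$, and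
$$s(gyg^{-1})=\tilde g\,s(y)\,\tilde g^{-1}\qquad(g\in G,\ y\in Q)$$
for any lift $\tilde g\in E$ of $g$; the choice of lift does not matter because $A$ is central. A splitting is a homomorphism $h:G\to E$ with $\pi h=\mathrm{id}$.

For example, $\lambda$ above is a $Q_1$-section of $SL(2,3)\to A_4$, and for $Q=\{e\}$ every extension has the $Q$-section $e\mapsto1$. Three facts follow at once from the definition. A $Q$-section satisfies $s(e)=s(e^0)=s(e)^0=1$. Using the lift $s(x)$ of $x$, we see that $s$ is a morphism $Q\to\mathrm{Pq}(E)$, so it induces $\hat s:\mathrm{Gr}(Q)\to E$ with $\hat s([x])=s(x)$; when $Q$ generates $G$, $\pi\hat s=\pi_Q$. And the restriction of a splitting to $Q$ is a $Q$-section.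

Now let $A$ have prime order $p$, and let $y\in G$ have order prime to $p$. The preimage of $\langle y\rangle$ is central-by-cyclic, hence abelian, so it is the direct product of $A$ and a subgroup mapping isomorphically onto $\langle y\rangle$. That subgroup consists of all elements of order prime to $p$ in the preimage. So $y$ has a unique lift $\lambda(y)$ of order prime to $p$; it has the order of $y$, and by uniqueness
$$\lambda(y^n)=\lambda(y)^n,\qquad \lambda(gyg^{-1})=\tilde g\lambda(y)\tilde g^{-1}.\tag{3}$$

**Theorem A.** Let $G$ be a finite group with no subgroup of index $2$ that admits a non-split central extension with kernel of order $2$. Then $G$ is not pq-generated. In particular $A_4\cong PSL(2,3)$, $A_5$, all $PSL(2,q)$ with $q$ odd, and all $A_n$ $(n\ge4)$ are not pq-generated.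

**Proof.** Suppose $G$ is pq-generated and take $Q$ as in Lemma 1.

**Step 1: all elements of $Q$ have odd order.** This step excludes sets that are too large. Suppose it fails, and let $2^k$ with $k\ge1$ be the largest power of $2$ dividing the order of some element of $Q$. Put $f(z)=1\in\mathbb Z/2$ if $2^k$ divides the order of $z\in Q$, and $f(z)=0$ otherwise. Then $f$ is conjugation-invariant. Moreover $f(z^n)=nf(z)$. For odd $n$, the orders of $z^n$ and $z$ have the same $2$-part. For even $n$, the $2$-part of the order of $z^n$ is less than $2^k$: if it is $1$ for $z$, it is $1<2^k$ for $z^n$; otherwise it is at most half of that for $z$. So $f(z^n)=0$. Hence $[z]\mapsto f(z)$ respects (1) and is a surjection from $\mathrm{Gr}(Q)\cong G$ onto $\mathbb Z/2$. This contradicts the absence of subgroups of index $2$.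

**Step 2: a double cover splits.** This step shows that what remains is too small. Let $E\to G$ be a non-split central extension with kernel of order $2$. By Step 1 and (3) with $p=2$, $\lambda|_Q$ is a $Q$-section. It induces $\hat\lambda:\mathrm{Gr}(Q)\to E$ with $\pi\hat\lambda=\pi_Q$, and $\hat\lambda\pi_Q^{-1}:G\to E$ is a splitting. This is a contradiction.

**Step 3: the examples.** It remains to check the hypotheses. For $q$ odd, $SL(2,q)\to PSL(2,q)$ is a central extension with kernel $\{\pm1\}$, and $-1$ is the only involution of $SL(2,q)$, by the eigenvalue argument given for $q=3$. It does not split: $|PSL(2,q)|=q(q^2-1)/2$ is even, as $8\mid q^2-1$, so the image of a splitting would contain an involution, hence $-1$. The group $PSL(2,q)$ has no subgroup of index $2$: it is perfect for $q>3$, and $PSL(2,3)\cong A_4$ has abelianization $\mathbb Z/3$. Since $A_5\cong PSL(2,5)$, this covers $A_5$ as well.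

The group $A_n$ is generated by $3$-cycles, so it has no subgroup of index $2$. That $A_n$ with $n\ge4$ has a non-split double cover is a classical theorem of Schur; here is a check. In the real Clifford algebra of $\mathbb R^n$ with $v^2=|v|^2$, for a unit vector $u$ the map $x\mapsto-uxu^{-1}$ on $\mathbb R^n$ is the reflection in $u^\perp$. The products of evenly many unit vectors form $\mathrm{Spin}(n)$, which maps onto $SO(n)$ with kernel $\{\pm1\}$. Let $E$ be the preimage of $A_n$, viewed as permutation matrices. The element $(12)(34)$ is the product of the reflections in $u=(\epsilon_1-\epsilon_2)/\sqrt2$ and $v=(\epsilon_3-\epsilon_4)/\sqrt2$, where $\epsilon_i$ is the standard basis. As $u\perp v$, $uv=-vu$. The lifts of $(12)(34)$ are $\pm uv$, and $(uv)^2=uvuv=-u^2v^2=-1$. A splitting would give a lift with square $1$, so there is none. $\square$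

This answers the question: not every finite group is pq-generated. What follows determines which ones are.

## Central extensions of prime kernel decide whether $\pi_Q$ is injective

Step 2 of Theorem A used one extension as an obstruction. The next lemma shows that extensions with kernel of prime order are the only obstructions.

**Lemma 4.** Let $Q$ be npc and generate $G$. Then $\pi_Q$ is an isomorphism if and only if for every prime $p$, every $Q$-section of every central extension of $G$ with kernel of order $p$ extends to a splitting.

**Proof.** If $\pi_Q$ is an isomorphism and $s$ is a $Q$-section, then $\hat s\pi_Q^{-1}$ is a splitting, and it sends $x\in Q$ to $\hat s([x])=s(x)$.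

Conversely, suppose $A=\ker\pi_Q\ne1$. By Lemma 2, $A$ is finite and central. Choose $B<A$ of prime index $p$ and put $E=\mathrm{Gr}(Q)/B$, a central extension of $G$ with kernel $A/B$ of order $p$. The map $s(x)=[x]B$ is a $Q$-section: it preserves powers by (1), and it is equivariant by (2). The set $s(Q)$ generates $E$. So a splitting extending $s$ would be a surjection $G\to E$, contradicting $|E|=p|G|$. $\square$

The next step separates the primes. Every $x\in G$ is uniquely $x=x_px_{p'}$ with commuting factors, $x_p$ a $p$-element and $x_{p'}$ of order prime to $p$. Both are powers of $x$: $x_p=x^a$, $x_{p'}=x^b$ with $a+b\equiv1$ modulo the order of $x$. For an npc set $Q$ let $Q_p$ be the set of its $p$-elements, which is npc. Let $C_p(Q_p)$ be the statement: every $Q_p$-section of every central extension of $G$ with kernel of order $p$ extends to a splitting.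

**Lemma 5.** If $Q$ is npc and generates $G$, then $\pi_Q$ is an isomorphism if and only if $C_p(Q_p)$ holds for all primes $p$.

**Proof.** Fix $p$ and a central extension $E$ with kernel of order $p$.

**Step 1: every $Q_p$-section $s_0$ extends to a $Q$-section.** By (3), elements of order prime to $p$ already have canonical lifts, so put $s(x)=s_0(x_p)\lambda(x_{p'})$. This is a lift of $x$, and it equals $s_0(x)$ for $x\in Q_p$. The two factors commute: since $s_0(x_p)$ is a lift of $x_p$, (3) gives
$$s_0(x_p)\lambda(x_{p'})s_0(x_p)^{-1}=\lambda(x_px_{p'}x_p^{-1})=\lambda(x_{p'}).$$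
As $(x^n)_p=(x_p)^n$ and $(x^n)_{p'}=(x_{p'})^n$, it follows that $s(x^n)=s_0(x_p)^n\lambda(x_{p'})^n=s(x)^n$. Equivariance holds for both factors, as $(gxg^{-1})_p=gx_pg^{-1}$ and likewise for $p'$.

**Step 2: the extension is unique.** Let $t$ be a $Q$-section that restricts to $s_0$. If $m$ is the order of $x$, then $t(x)^m=t(e)=1$, so the order of $t(x)$ divides that of $x$. In particular $t(x_{p'})$ has order prime to $p$, so $t(x_{p'})=\lambda(x_{p'})$. Hence $t(x)=t(x)^{a+b}=t(x^a)t(x^b)=s_0(x_p)\lambda(x_{p'})=s(x)$.

**Step 3: comparison.** We show that a $Q$-section $s$ extends to a splitting if and only if its restriction $s_0$ to $Q_p$ does. One direction is trivial. If $s_0$ extends to a splitting $h$, then $h|_Q$ is a $Q$-section extending $s_0$, so $h|_Q=s$ by Step 2. Since by Step 1 every $Q_p$-section is such a restriction, all $Q$-sections of $E$ extend to splittings if and only if all $Q_p$-sections do. Now apply Lemma 4. $\square$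

The statement $C_p(Q_p)$ has two halves. For the split extension, which we may take to be $G\times\mathbb F_p$, it forbids $Q_p$ from being too large, as with the full four-group. For a non-split extension it says that there is no $Q_p$-section at all, since a splitting does not exist. This forbids $Q_p$ from being too small, as with $Q_1\subset A_4$. In the second half a larger $Q_p$ can only help, because sections restrict. So the plan is to determine the largest sets $Q_p$ that the first half allows.

## Weights, and the elements that cannot carry one

**Definition (weight).** A weight on $Q_p$ is a conjugation-invariant map $f:Q_p\to\mathbb F_p$ with $f(x^n)=nf(x)$ for all $n\in\mathbb Z$.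

Since $(x,r)^n=(x^n,nr)$ in $G\times\mathbb F_p$, the $Q_p$-sections of $G\times\mathbb F_p$ are exactly the maps $x\mapsto(x,f(x))$ with $f$ a weight. Such a section extends to a splitting if and only if $f$ extends to a homomorphism $G\to\mathbb F_p$. The function that was $1$ on the involutions of $A_4$ is a weight (for $p=2$) that does not extend.

Step 1 of Theorem A built a weight on any set containing elements of even order. Does this work for an odd prime? It does not. In $S_3$, let $z$ be a $3$-cycle and $f$ a weight with values in $\mathbb F_3$. Since $z$ is conjugate to $z^{-1}$, $f(z)=f(z^{-1})=-f(z)$, so $f(z)=0$. A $3$-cycle of $S_3$ carries no weight and can be put into $Q_3$ at no cost. This is the phenomenon to isolate.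

**Definition ($V_p$ and $R_p$).** For a prime $p$ let $V_p=G/G'G^p=G^{ab}\otimes\mathbb F_p$ and
$$R_p=\{e\}\cup\{x\in G\text{ a }p\text{-element}:\ gxg^{-1}=x^k\text{ for some }g\in G,\ k\not\equiv1\bmod p\}.$$

For $G=S_3$, $R_3=A_3$ and $V_3=0$. For $G=A_4$, $R_3=\{e\}$, since a $3$-cycle is not conjugate to its inverse in $A_4$, and $V_3\cong\mathbb F_3$. Here are the properties we use.

Let $x\ne e$ be a $p$-element of order $p^a$. If $gxg^{-1}=x^k$, then $p\nmid k$ and $k$ is determined modulo $p^a$. The group $N_G(\langle x\rangle)/C_G(x)$ is a subgroup of $\mathrm{Aut}\langle x\rangle\cong(\mathbb Z/p^a)^\times$. The kernel of $(\mathbb Z/p^a)^\times\to(\mathbb Z/p)^\times$ is the Sylow $p$-subgroup. So $x\in R_p$ if and only if $N_G(\langle x\rangle)/C_G(x)$ is not a $p$-group. In particular, membership of $x$ in $R_p$ depends only on $\langle x\rangle$; $R_2=\{e\}$, because $(\mathbb Z/2^a)^\times$ is a $2$-group; and $R_p=\{e\}$ if $G$ is a $p$-group. The set $R_p$ is npc: conjugation is clear, and $gxg^{-1}=x^k$ gives $gx^ng^{-1}=(x^n)^k$. Finally $R_p$ maps to $0$ in $V_p$: $gxg^{-1}=x^k$ gives $(k-1)\bar x=0$ with $k-1$ prime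 to $p$.

**Lemma 6.** Let $Q_p$ be an npc set of $p$-elements. Every weight on $Q_p$ extends to a homomorphism $G\to\mathbb F_p$ if and only if
$$Q_p=S\cup\bigcup_i\{gx_i^ng^{-1}:g\in G,\ n\in\mathbb Z\}$$
for some $S\subseteq R_p$ and some $p$-elements $x_i$ with linearly independent images in $V_p$.

**Proof.** ($\Leftarrow$) Let $f$ be a weight. Then $f(e)=f(e^0)=0$. If $e\ne x\in S$ and $gxg^{-1}=x^k$ with $k\not\equiv1$, then $f(x)=kf(x)$, so $f(x)=0$. By independence there is a homomorphism $h:G\to\mathbb F_p$ with $h(x_i)=f(x_i)$ for all $i$. It vanishes on $R_p$, so $h=f$ on $S$; and $h(gx_i^ng^{-1})=nf(x_i)=f(gx_i^ng^{-1})$. So $h$ extends $f$.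

($\Rightarrow$) **Step 1: choosing the $x_i$.** Consider the maximal members of the family $\{\langle x\rangle:x\in Q_p\}$. Every element of $Q_p$ lies in one of them. Among the conjugacy classes of maximal members, take those whose members are not contained in $R_p$, choose one representative of each, and let $x_1,x_2,\dots$ be generators of these representatives. As $R_p$ is power-closed, $x_i\notin R_p$; in particular $x_i\ne e$.

**Step 2: a weight for each $x_i$.** We build a weight that sees only $x_i$. Set $f_i(gx_i^kg^{-1})=k$ when $p\nmid k$, and $f_i=0$ at all other elements of $Q_p$.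

It is well defined. If $gx_i^kg^{-1}=hx_i^lh^{-1}$ with $p\nmid kl$, then $h^{-1}g$ carries $x_i^k$ to $x_i^l$. So it normalizes $\langle x_i\rangle$ and acts on it by $x_i\mapsto x_i^m$ with $mk\equiv l\bmod p$. Since $x_i\notin R_p$, $m\equiv1$, so $k\equiv l\bmod p$.

It is a weight. It is conjugation-invariant, and its support is the set of generators of conjugates of $\langle x_i\rangle$. Let $y$ be in the support. If $p\nmid n$, then $f_i(y^n)=nf_i(y)$ by the definition. If $p\mid n$, then $y^n$ has smaller order than $x_i$, so $f_i(y^n)=0=nf_i(y)$. Let $y\in Q_p$ lie outside the support. Then so does $y^n$: otherwise $\langle y^n\rangle$, a conjugate of $\langle x_i\rangle$, is maximal in the family and is contained in $\langle y\rangle$, so $\langle y^n\rangle=\langle y\rangle$, and $y$ would be in the support.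

**Step 3: independence.** Extend $f_i$ to a homomorphism $h_i:G\to\mathbb F_p$. Then $h_i(x_j)=f_i(x_j)=\delta_{ij}$, because for $j\ne i$ the subgroups $\langle x_j\rangle$ and $\langle x_i\rangle$ are not conjugate. Each $h_i$ factors through $V_p$, so the images of the $x_i$ in $V_p$ are independent.

**Step 4: the shape of $Q_p$.** Take $S=Q_p\cap R_p$. An element of $Q_p$ lies in some maximal $\langle x\rangle$. Either $\langle x\rangle\subseteq R_p$, and the element is in $S$; or $\langle x\rangle$ is conjugate to some $\langle x_i\rangle$, and the element is of the form $gx_i^ng^{-1}$. The reverse inclusion holds because $Q_p$ is npc. $\square$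

So the largest permitted sets are as follows. For $p$-elements $\mathbf x=(x_1,\dots,x_d)$ put
$$Q_p(\mathbf x)=R_p\cup\bigcup_i\{gx_i^ng^{-1}:g\in G,\ n\in\mathbb Z\}.$$
It is an npc set of $p$-elements. For the four-group, $p=2$ and $\mathbf x=(a,b)$, this is $\{e,a,b\}$, our repaired choice. For $G=A_4$ and $p=2$ there are no $x_i$ and it is $\{e\}$.

## Why $R_p$ and bases of the $V_p$ generate $G$

To use the sets $Q_p(\mathbf x)$ in Lemma 1, we need their union to generate $G$. Modulo $G'$ this is a matter of the spaces $V_p$, but perfect quotients do not see $V_p$ at all. There we must find elements of $R_p$. In a non-abelian finite simple quotient some element of odd prime order is inverted by an involution. A preimage of $p$-power order need not be inverted by anything, and the work is to correct it. We recall four theorems. Feit–Thompson: groups of odd order are solvable. Baer–Suzuki: if $\langle t,t^g\rangle$ is a $p$-group for all $g$ in a finite group, then $t$ lies in its largest normal $p$-subgroup $O_p$. Frattini argument: if $H_0\trianglelefteq H$ and $S$ is a Sylow subgroup of $H_0$, then $H=H_0N_H(S)$. Coprime action: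 if a group $T$ of order prime to $p$ acts on a finite $p$-group $S$ and $S_0\trianglelefteq S$ is $T$-invariant, then $C_S(T)$ maps onto $C_{S/S_0}(T)$.

**Lemma 7.** Suppose for each prime $p$ the images of the $p$-elements $\mathbf x^{(p)}$ span $V_p$. Then $Q=\bigcup_pQ_p(\mathbf x^{(p)})$ generates $G$.

**Proof.** Let $N=\langle Q\rangle$, a normal subgroup.

**Step 1: reduction to a simple quotient.** A quotient of $G/NG'$ of order $p$ would be a quotient of $V_p$ on which $N$ vanishes, but $N$ maps onto $V_p$. So the finite abelian group $G/NG'$ has no quotient of prime order, $G=NG'$, and $G/N$ is perfect. Suppose $N\ne G$, and let $K\supseteq N$ be a maximal normal subgroup of $G$. Then $G/K$ is simple and perfect, hence non-abelian simple.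

**Step 2: an inverted element in $G/K$.** By Feit–Thompson $G/K$ has even order, and $O_2(G/K)=1$. Apply Baer–Suzuki to an involution $\bar t$: there is a conjugate $\bar t'$ such that the dihedral group $\langle\bar t,\bar t'\rangle$ is not a $2$-group. Its order is twice the order of $\bar t\bar t'$, so some power $\bar x$ of $\bar t\bar t'$ has odd prime order $p$. Since $\bar t(\bar t\bar t')\bar t=\bar t'\bar t=(\bar t\bar t')^{-1}$, $\bar t$ inverts $\bar x$.

**Step 3: a $2$-element that acts on a $p$-group over $\bar x$.** Let $H_0\triangleleft H$ be the preimages in $G$ of $\langle\bar x\rangle\triangleleft\langle\bar x,\bar t\rangle$, so $|H:H_0|=2$. Let $S$ be a Sylow $p$-subgroup of $H_0$. It maps onto the $p$-group $\langle\bar x\rangle=H_0/K$. By the Frattini argument $H=H_0N_H(S)$, so there is $g\in N_H(S)\setminus H_0$. Let $t$ be the $2$-part of $g$. It is a power $g^a$ with $a$ odd, because the order of $g$ is even and $a\equiv1$ modulo its $2$-part. So $t\in N_H(S)\setminus H_0$. The elements of the dihedral group $H/K$ of order $2p$ outside $\langle\bar x\rangle$ invert $\bar x$; so does the image of $t$.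

**Step 4: a preimage centralized by $t^2$.** This makes the correction in Step 5 possible. The $2$-element $t^2$ lies in $H_0$, and its image in $H_0/K$, of odd order $p$, is trivial. So $t^2\in K$ acts trivially on $S/(S\cap K)\cong\langle\bar x\rangle$. Since $\langle t^2\rangle$ is a $2$-group acting on the $p$-group $S$ and $p$ is odd, $C_S(t^2)$ maps onto $\langle\bar x\rangle$. Pick $y\in C_S(t^2)$ with image $\bar x$.

**Step 5: the correction.** Put $u=y\cdot ty^{-1}t^{-1}\in S$. Then
$$tut^{-1}=(tyt^{-1})(t^2y^{-1}t^{-2})=(tyt^{-1})y^{-1}=u^{-1},$$
and the image of $u$ is $\bar x\cdot\bar x=\bar x^2\ne1$. So $u\ne e$ is a $p$-element conjugate to $u^{-1}$, and $-1\not\equiv1\bmod p$. Hence $u\in R_p\subseteq Q\subseteq N\subseteq K$, which contradicts $\bar x^2\ne1$. $\square$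

## The classification, prime by prime

**Theorem B.** A finite group $G$ is pq-generated if and only if for every prime $p$ there are $p$-elements $\mathbf x=(x_1,\dots,x_d)$, $d=\dim V_p$, whose images form a basis of $V_p$, such that

$(*)$ no non-split central extension of $G$ with kernel of order $p$ has a $Q_p(\mathbf x)$-section.

In that case $G\cong\mathrm{Gr}\big(\bigcup_pQ_p(\mathbf x^{(p)})\big)$.

For $p\nmid|G|$ the condition is vacuous: all such extensions split by the Schur–Zassenhaus theorem.

**Proof.** ($\Rightarrow$) **Step 1: the shape of $Q_p$.** Take $Q$ as in Lemma 1. By Lemma 5, $C_p(Q_p)$ holds for each $p$. Applied to $G\times\mathbb F_p$, it says that every weight on $Q_p$ extends to a homomorphism. So by Lemma 6, $Q_p=S\cup\bigcup_i\{gx_i^ng^{-1}\}$ with $S\subseteq R_p$ and the $x_i$ independent in $V_p$.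

**Step 2: the $x_i$ form a basis.** Since $Q$ generates $G$, its image spans $V_p$. An element $x\in Q$ has the same image as $x_p\in Q_p$, because $x_{p'}$ has order prime to $p$ and maps to $0$. So $Q_p$ spans $V_p$. As $S$ maps to $0$, and $gx_i^ng^{-1}$ to $n\bar x_i$, the $\bar x_i$ span $V_p$.

**Step 3: condition $(*)$.** We have $Q_p\subseteq Q_p(\mathbf x)$. A $Q_p(\mathbf x)$-section of a non-split extension with kernel of order $p$ would restrict to a $Q_p$-section. By $C_p(Q_p)$ this would extend to a splitting, which does not exist.

($\Leftarrow$) Put $Q=\bigcup_pQ_p(\mathbf x^{(p)})$; only the primes dividing $|G|$ contribute elements other than $e$. It is npc, its set of $p$-elements is $Q_p(\mathbf x^{(p)})$, and it generates $G$ by Lemma 7. The statement $C_p$ holds for non-split extensions, vacuously, by $(*)$. For the split extension it holds by Lemma 6 with $S=R_p$. By Lemma 5, $\pi_Q$ is an isomorphism. $\square$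

Two checks. For the four-group, $p=2$ and $\mathbf x=(a,b)$, let $s$ be a $Q_2(\mathbf x)$-section of $E$. Then $s(a)^2=s(b)^2=1$, and $s(a)$ commutes with every lift of $b$, so $E$ is elementary abelian and splits. So $(*)$ holds. For $A_4$ and $p=2$, $V_2=0$ and $Q_2=\{e\}$; the non-split extension $SL(2,3)$ has the $\{e\}$-section $e\mapsto1$. So $(*)$ fails, in agreement with Theorem A.

## Commuting pairs and the Schur multiplier

If $p\nmid|G^{ab}|$, then $V_p=0$, there is nothing to choose, and $Q_p=R_p$. In this case $(*)$ becomes a computation in the Schur multiplier. Write $G=F/R$ with $F$ free of finite rank, and recall Hopf's formula $M(G)=H_2(G,\mathbb Z)=(R\cap[F,F])/[F,R]$, a finite group.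

**Definition (commuting-pair class).** For commuting $x,c\in G$ let $x\wedge c\in M(G)$ be the class of $[\tilde x,\tilde c]$, where $\tilde x,\tilde c\in F$ are lifts.

The commutator lies in $R\cap[F,F]$ because $x,c$ commute. It does not depend on the lifts modulo $[F,R]$, because $R/[F,R]$ is central in $F/[F,R]$. In $F/[F,R]$ the element $[\tilde x,\tilde c]$ is central, so $[\tilde x^n,\tilde c]=[\tilde x,\tilde c]^n$, that is, $x^n\wedge c=n(x\wedge c)$. For instance, let $G=\{e,a,b,ab\}$ be the four-group and view it as the quotient of the dihedral group of order $8$ by its center. A lift $F\to D_4$ of $F\to G$ sends $R$ into the center, hence kills $[F,R]$, and it sends $[\tilde a,\tilde b]$ to the commutator of non-commuting elements. So $a\wedge b\ne0$.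

If $x$ is a $p$-element, $x\wedge c$ is killed by the order of $x$ and lies in the $p$-primary part $M(G)_{(p)}$. Let
$$M_0^{(p)}=\langle x\wedge c:\ x\in R_p,\ c\in C_G(x)\rangle\subseteq M(G)_{(p)}.$$

**Proposition 8.** If $p\nmid|G^{ab}|$, then condition $(*)$ for $p$ (where there are no $x_i$ and $Q_p=R_p$) holds if and only if $M_0^{(p)}=M(G)_{(p)}$.

**Proof.** **Step 1: extensions as homomorphisms on $M(G)$.** This step makes explicit the isomorphism $H^2(G,\mathbb Z/p)\cong\mathrm{Hom}(M(G),\mathbb Z/p)$, which the universal coefficient theorem gives because $\mathrm{Ext}(G^{ab},\mathbb Z/p)=0$. Let $E$ be a central extension of $G$ with kernel $A\cong\mathbb Z/p$. Choose a lift $\alpha:F\to E$ of $F\to G$. Then $\alpha(R)\subseteq A$ and $\alpha([F,R])=1$, so $\alpha$ induces $\varphi_E:M(G)\to A$. Another lift has the form $f\mapsto\alpha(f)\delta(f)$ with $\delta:F\to A$ a homomorphism, since $A$ is central; as $\delta$ vanishes on $[F,F]$, $\varphi_E$ is well defined. For commuting $x,c$, $\varphi_E(x\wedge c)$ is the commutator in $E$ of any two lifts of $x$ and $c$. We claim three things.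

If $E$ splits, then $\varphi_E=0$: compose $F\to G$ with a splitting; this lift kills $R$.

If $\varphi_E=0$, then $E$ splits. Indeed, $\alpha|_R$ vanishes on $R\cap[F,F]$, so it induces $\rho:L\to A$, where $L$ is the image of $R$ in $F^{ab}$. The quotient $F^{ab}/L=G^{ab}$ has order $m$ prime to $p$, so $mv\in L$ for all $v\in F^{ab}$. Write $A$ additively and let $m'$ satisfy $mm'\equiv1\bmod p$. Then $v\mapsto m'\rho(mv)$ is a homomorphism $F^{ab}\to A$ that agrees with $\rho$ on $L$. Let $\delta:F\to A$ be the induced homomorphism. The lift $f\mapsto\alpha(f)\delta(f)^{-1}$ kills $R$ and so induces a splitting $G\to E$.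

Every $\varphi\in\mathrm{Hom}(M(G),A)$ is some $\varphi_E$. Put $\hat R=R/[F,R]$. The quotient $\hat R/M(G)\cong R/(R\cap[F,F])$ embeds in $F^{ab}$, so it is free abelian, and $M(G)$ is a direct summand of the abelian group $\hat R$. Extend $\varphi$ to $\psi:\hat R\to A$, and let $E$ be the quotient of $F/[F,R]\times A$ by the central subgroup $D=\{(r,\psi(r)^{-1}):r\in\hat R\}$. The projection $E\to F/R=G$ has kernel $(\hat R\times A)/D\cong A$, which is central. With $\alpha(f)$ the class of $(f,1)$, for $r\in\hat R$ the class of $(r,1)$ is that of $(1,\psi(r))$, so $\varphi_E=\varphi$.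

**Step 2: what has to be shown.** We claim
$$E\text{ has an }R_p\text{-section}\iff\varphi_E(M_0^{(p)})=0.\tag{4}$$
Given (4) and Step 1, $(*)$ says that no non-zero homomorphism $M(G)\to\mathbb Z/p$ vanishes on $M_0^{(p)}$. Such homomorphisms live on $M(G)_{(p)}$. The finite abelian $p$-group $M(G)_{(p)}/M_0^{(p)}$ has no non-zero homomorphism to $\mathbb Z/p$ if and only if it is trivial. So (4) proves the proposition.

**Step 3: the implication $\Rightarrow$ in (4).** Let $s$ be an $R_p$-section, $x\in R_p$ and $c\in C_G(x)$. Then $\tilde cs(x)\tilde c^{-1}=s(cxc^{-1})=s(x)$, so $\varphi_E(x\wedge c)=0$.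

**Step 4: constructing the section.** Assume $\varphi_E(M_0^{(p)})=0$. Let $e\ne x\in R_p$ have order $p^a$, and let $X_x$ be the preimage of $\langle x\rangle$ in $E$, an abelian $p$-group. We want to single out one lift of $x$, using the automorphisms that put $x$ into $R_p$. The group $N_G(\langle x\rangle)$ acts on $X_x$ by conjugation with lifts. By hypothesis lifts of elements of $C_G(x)$ commute with lifts of $x$, so they centralize $X_x$. Hence the abelian group $W_x=N_G(\langle x\rangle)/C_G(x)$ acts on $X_x$. Let $T_x$ be its subgroup of elements of order prime to $p$. It is non-trivial, because $W_x$ is not a $p$-group. Coprime action on an abelian group gives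
$$X_x=C_{X_x}(T_x)\times[X_x,T_x].$$
A non-trivial element of $T_x$ acts on $\langle x\rangle$ by $x\mapsto x^k$ with $k\not\equiv1\bmod p$, since the $k\equiv1$ form a $p$-group. It fixes $x^j$ only if $p^a\mid j(k-1)$, that is, only if $x^j=e$. So $C_{X_x}(T_x)$ maps to $e$, and $C_{X_x}(T_x)=A$. Therefore $[X_x,T_x]$ maps isomorphically onto $\langle x\rangle$. Let $s(x)$ be its element over $x$, and set $s(e)=1$.

**Step 5: equivariance.** Conjugation by $\tilde g$ carries $X_x$ to $X_{gxg^{-1}}$ and the action of $T_x$ to that of $T_{gxg^{-1}}$. So $\tilde gs(x)\tilde g^{-1}$ is the element of $[X_{gxg^{-1}},T_{gxg^{-1}}]$ over $gxg^{-1}$, which is $s(gxg^{-1})$.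

**Step 6: powers.** For $p\nmid k$ we have $\langle x^k\rangle=\langle x\rangle$, so the pair $(X_x,T_x)$ is the same for $x^k$. Then $s(x)^k\in[X_x,T_x]$ lies over $x^k$, so $s(x^k)=s(x)^k$.

Now let $y=x^p\ne e$ (an element of $R_p$) and $z=s(x)^p\in X_y$. We must show $z\in[X_y,T_y]$. Choose $g$ representing a non-trivial element of $T_x$, with $gxg^{-1}=x^k$, $k\not\equiv1\bmod p$. Since $N_G(\langle x\rangle)\subseteq N_G(\langle y\rangle)$ and $C_G(x)\subseteq C_G(y)$, there is a homomorphism $W_x\to W_y$, so $g$ also represents an element of $T_y$. By Step 5 and the case just treated, $\tilde gs(x)\tilde g^{-1}=s(x^k)=s(x)^k$. So $\tilde gz\tilde g^{-1}=z^k$ and $z^{k-1}=\tilde gz\tilde g^{-1}z^{-1}\in[X_y,T_y]$. As $z$ is a $p$-element and $k-1$ is prime to $p$, $z$ is a power of $z^{k-1}$. So $z\in[X_y,T_y]$, and as $z$ lies over $y$, $s(x)^p=z=s(x^p)$.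

Finally $s(x)^{p^a}\in[X_x,T_x]\cap A=1$. For general $n$: if $p^a\mid n$, both $s(x^n)$ and $s(x)^n$ are $1$. Otherwise $n=p^bm$ with $b<a$, $p\nmid m$, and $s(x^n)=s(x^{p^b})^m=s(x)^{n}$. So $s$ is an $R_p$-section. $\square$

**Theorem C.** (i) If $G$ is pq-generated and $p\nmid|G^{ab}|$, then $M(G)_{(p)}=M_0^{(p)}$. In particular a pq-generated group with no subgroup of index $2$ has $|M(G)|$ odd.
(ii) A perfect finite group $G$ is pq-generated if and only if $M(G)_{(p)}=M_0^{(p)}$ for every prime $p$. For perfect $G$, $|M(G)|$ odd is necessary and $M(G)=0$ is sufficient.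

**Proof.** The first claim of (i) is Theorem B with Proposition 8. If $G$ has no subgroup of index $2$, then $2\nmid|G^{ab}|$; as $R_2=\{e\}$ and $e\wedge c=0$, $M_0^{(2)}=0$. So $M(G)_{(2)}=0$. In (ii), $V_p=0$ for all $p$, so by Theorem B the group $G$ is pq-generated if and only if $(*)$ holds for all $p$, and Proposition 8 applies for every $p$. The necessary condition comes from (i), since a perfect group has no subgroup of index $2$; the sufficient one is clear. $\square$

**Example ($M(G)=0$, and quotients).** The universal central extension of a perfect finite group is a perfect finite group with $M=0$, so it is pq-generated. One such group is $SL(2,5)$. It is perfect, and $M(SL(2,5))=0$ can be seen from Sylow subgroups: the $p$-part of $M(G)$ embeds in $M$ of a Sylow $p$-subgroup; the Sylow $3$- and $5$-subgroups are cyclic, the Sylow $2$-subgroup of order $8$ has a unique involution and is therefore cyclic or $Q_8$, and these groups have $M=0$. So $SL(2,5)$ is pq-generated, while its quotient $A_5=SL(2,5)/\{\pm1\}$ is not, by Theorem A. The class of pq-generated groups is not closed under quotients by central subgroups.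

**Example ($M(G)=0$ is not necessary).** Let $G=PSL(3,7)$, a perfect group with universal cover $SL(3,7)$ and $M(G)\cong\mathbb Z/3$, the group of scalars $\{1,2,4\}$ in $SL(3,7)$. Let $x$ be the image of $\mathrm{diag}(1,2,4)$, whose determinant is $8=1$ in $\mathbb F_7$. It has order $3$, since the cubes of $1,2,4$ are $1$ and the matrix is not scalar. A signed permutation matrix of determinant $1$ that exchanges the last two coordinates conjugates it to $\mathrm{diag}(1,4,2)$, the inverse. So $x\in R_3$. Let $c$ be the image of a $3$-cycle permutation matrix, of determinant $1$. It conjugates $\mathrm{diag}(1,2,4)$ to $\mathrm{diag}(2,4,1)=2\,\mathrm{diag}(1,2,4)$ or to $\mathrm{diag}(4,1,2)=4\,\mathrm{diag}(1,2,4)$. So $x$ and $c$ commute in $G$, and the commutator of their lifts in $SL(3,7)$ is a scalar different from $1$. Hence $x\wedge c$ generates $M(G)\cong\mathbb Z/3$, and $M_0^{(3)}=M(G)_{(3)}$. The other primary parts are $0$. By Theorem C, $PSL(3,7)$ is pq-generated.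

## For each odd prime $p$, a group of order $p^9$

Theorem A works at the prime $2$. The obstruction is not confined to even order. In a $p$-group $R_p=\{e\}$, so $Q_p(\mathbf x)$ consists of conjugates of powers of basis elements. We look for a $p$-group in which the only commuting relations available to such elements already hold in a non-split extension.

**Proposition 9.** For every odd prime $p$ there is a $p$-group of order $p^9$ that is not pq-generated.

**Proof.** **Step 1: the group and the extension.** Let $V=\mathbb F_p^4$ with basis $e_1,\dots,e_4$, and $E=V\times\Lambda^2V$ with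
$$(v,a)(w,b)=\big(v+w,\ a+b+\tfrac12\,v\wedge w\big).$$
This is a group of order $p^{10}$. Since $v\wedge v=0$, $(v,a)^n=(nv,na)$, so $E$ has exponent $p$. The commutators are $[(v,a),(w,b)]=(0,v\wedge w)$, so $E$ has class $2$. Let $\omega=e_1\wedge e_2+e_3\wedge e_4$, $A=\langle(0,\omega)\rangle$, and $G=E/A$. Then $|G|=p^9$, $G$ has exponent $p$, and $G'$ is the image of $\Lambda^2V$. So $V_p=V$. The central extension $E\to G$ is non-split: if $H\le E$ were a complement of the central subgroup $A$, then $E=H\times A$ and $(0,\omega)\in E'=H'\subseteq H$, a contradiction.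

**Step 2: a section for an arbitrary choice of basis.** We show that $(*)$ fails for every $\mathbf x$. Let $x_1,\dots,x_4\in G$ have images $v_i$ forming a basis of $V$, choose lifts $z_i\in E$, and define on $Q_p(\mathbf x)$
$$s(gx_i^kg^{-1})=\tilde gz_i^k\tilde g^{-1}.$$

**Step 3: $s$ is well defined.** The $x_i$ and $z_i$ have order $p$. So $gx_i^kg^{-1}=e$ only for $p\mid k$, and then the value is $1$; thus $s(e)=1$. Suppose $gx_i^kg^{-1}=hx_j^lh^{-1}\ne e$. Taking images in $V$ gives $kv_i=lv_j$ with $k,l\not\equiv0$, so $i=j$ and $k\equiv l\bmod p$. The element $h^{-1}g$ commutes with $x_i^k$, hence with $x_i$. Let $w\in V$ be its image. Since the commutator is trivial in $G=E/A$, $v_i\wedge w=\mu\omega$ for some $\mu\in\mathbb F_p$. Squaring in the exterior algebra,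
$$0=(v_i\wedge w)\wedge(v_i\wedge w)=\mu^2\,\omega\wedge\omega=2\mu^2\,e_1\wedge e_2\wedge e_3\wedge e_4,$$
and $p$ is odd, so $\mu=0$ and $v_i\wedge w=0$. Hence lifts of $h^{-1}g$ commute with $z_i$ already in $E$, and $\tilde gz_i^k\tilde g^{-1}=\tilde hz_i^k\tilde h^{-1}=\tilde hz_i^l\tilde h^{-1}$.

**Step 4: conclusion.** By its definition, $s$ is equivariant and preserves powers, so it is a $Q_p(\mathbf x)$-section of the non-split extension $E$. As $\mathbf x$ was arbitrary, $(*)$ fails for every choice, and $G$ is not pq-generated by Theorem B. $\square$
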